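# Minkowski sums of regions above the roots under additive convolution

## Real stable polynomials and the points above their roots

Throughout, $\mathbb R^n_{++}$ is the set of vectors in $\mathbb R^n$ with all coordinates strictly positive, and inequalities between integer vectors are meant coordinatewise.

**Definition (real stable).** A nonzero polynomial $p\in\mathbb R[x_1,\dots,x_n]$ is *real stable* if $p(z_1,\dots,z_n)\ne0$ whenever $\operatorname{Im}z_i>0$ for all $i$. By convention the zero polynomial is real stable too.

For $n=1$, nonreal roots of a real polynomial come in conjugate pairs, so a nonzero polynomial is real stable exactly when all its roots are real. In two variables, $x+y$ is stable, because the sum of two numbers in the upper half-plane has positive imaginary part; $x-y$ is not, because it vanishes at $(i,i)$. A product of stable polynomials is stable, and translating by a real vector preserves stability.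

**Definition (degree bound).** For $\gamma\in\mathbb Z_{\ge0}^n$, $\mathbb R^\gamma[x_1,\dots,x_n]$ is the set of real polynomials of degree at most $\gamma_i$ in $x_i$ for every $i$. For example, $\mathbb R^{(2,1)}[x,y]$ is spanned by $1,x,x^2,y,xy,x^2y$.

**Definition (above the roots).** Let $p$ be real stable. A point $a\in\mathbb R^n$ is *above the roots of $p$* if $p(a+y)\neq0$ for all $y\in\mathbb R^n_{++}$. The set of these points is $\mathrm{Ab}(p)$, and $\mathrm{Ab}(0)=\mathbb R^n$ by convention.

For $p=x+y$ we get $\mathrm{Ab}(p)=\{x+y\ge0\}$. The origin belongs to it although $p(0,0)=0$: being above the roots does not require $p(a)\ne0$. For $n=1$ and $p\not\equiv0$, $\mathrm{Ab}(p)=[\mathrm{maxroot}(p),\infty)$; for $p=x(x-2)$ this is $[2,\infty)$, and for a nonzero constant it is $\mathbb R$.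

Three remarks follow at once from the definition. For $c\ne0$, $\mathrm{Ab}(cf)=\mathrm{Ab}(f)$. For nonzero $f,g$, $\mathrm{Ab}(fg)=\mathrm{Ab}(f)\cap\mathrm{Ab}(g)$. If $f_a(x)=f(x+a)$, then $\mathrm{Ab}(f_a)=\mathrm{Ab}(f)-a$. We write $f\sim g$ when $f$ is a positive constant times $g$.

The next example is used again and again, so we make it a lemma. For $\rho\ge0$ let
$$S(\rho)=\{(X,Y):X\ge0,\ Y\ge0,\ XY\ge\rho\}.$$

**Lemma 1.** For $\rho\ge0$ the polynomial $XY-\rho$ is real stable and $\mathrm{Ab}(XY-\rho)=S(\rho)$.

*Proof.* Two numbers in the open upper half-plane have arguments in $(0,\pi)$. The sum of the arguments lies in $(0,2\pi)$, so the product is not in $[0,\infty)$, and in particular is not $\rho$. This is stability.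

Let $(X,Y)\in S(\rho)$ and $y_1,y_2>0$. Then $(X+y_1)(Y+y_2)=XY+Xy_2+y_1Y+y_1y_2>XY\ge\rho$, so $(X,Y)$ is above the roots.

Conversely, suppose $(X,Y)\notin S(\rho)$. If $X<0$, choose $y_2>0$ with $Y+y_2>0$ and define $y_1$ by $X+y_1=\rho/(Y+y_2)\ge0>X$. Then $y_1>0$ and $(X+y_1)(Y+y_2)=\rho$, a zero. The case $Y<0$ is the same. If $X,Y\ge0$ and $XY<\rho$, then $(X+t)(Y+t)$ goes continuously from $XY<\rho$ to $\infty$ as $t$ goes from $0$ to $\infty$, so it equals $\rho$ for some $t>0$. $\square$

## The additive convolution as a product of differential operators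

**Definition (additive convolution).** For $p,q\in\mathbb R^\gamma[x_1,\dots,x_n]$,
$$(p\boxplus^\gamma q)(x)=\sum_{0\le\mu\le\gamma}\partial_x^\mu p(x)\cdot\partial_x^{\gamma-\mu}q(0),\qquad p\boxplus^\gamma q\boxplus^\gamma r:=(p\boxplus^\gamma q)\boxplus^\gamma r .$$

For $n=1$ and $\gamma=2$, take $p=x^2-1$ and $q=x^2-4$. Then $p\,q''(0)+p'\,q'(0)+p''\,q(0)=2(x^2-1)+0-8=2(x^2-5)$. The bound $\gamma$ matters: for $\gamma=3$ the same two polynomials give $p\,q'''(0)+p'\,q''(0)+p''\,q'(0)+p'''\,q(0)=4x$.

We write $\boxplus$ when $\gamma$ is fixed. The following facts are taken as known, for real stable (possibly zero) $p,q\in\mathbb R^\gamma[x_1,\dots,x_n]$: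

- (i) $p\boxplus q=q\boxplus p$.
- (ii) $(p(x+a)\boxplus q)(x)=(p\boxplus q)(x+a)$ for $a\in\mathbb R^n$.
- (iii) $\partial_{x_k}(p\boxplus q)=(\partial_{x_k}p)\boxplus q$ for all $k$.
- (iv) $p\boxplus q$ is real stable or identically zero.
- (v) $\mathrm{Ab}(p)$ is convex.
- (vi) (Triangle inequality.) $\mathrm{Ab}(p\boxplus q)\supseteq\mathrm{Ab}(p)+\mathrm{Ab}(q)$, with $+$ the Minkowski sum.

Facts (i)–(iii) are algebra, and the next lemma makes them transparent. The substantial facts that we use are (iv) and (vi).

**Lemma 2.** Let $p,q,r,f\in\mathbb R^\gamma[x_1,\dots,x_n]$, with no stability assumed. There are polynomials $P,Q,R$ with $p=P(\partial)x^\gamma$, $q=Q(\partial)x^\gamma$, $r=R(\partial)x^\gamma$, and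
$$p\boxplus f=\gamma!\,P(\partial)f. \tag{1}$$
Hence $p\boxplus q=\gamma!\,P(\partial)Q(\partial)x^\gamma$ and $p\boxplus q\boxplus r=(\gamma!)^2P(\partial)Q(\partial)\,r$; the operation $\boxplus$ is commutative and associative.

*Proof.* For $0\le\mu\le\gamma$ we have $x^\mu=\frac{\mu!}{\gamma!}\,\partial^{\gamma-\mu}x^\gamma$, so $P,Q,R$ exist. Next, by Taylor's formula at $0$,
$$x^\gamma\boxplus f=\sum_{\mu}\frac{\gamma!}{(\gamma-\mu)!}x^{\gamma-\mu}\,\partial^{\gamma-\mu}f(0)=\gamma!\,f .$$
In the definition of $\boxplus$, derivatives in $x$ act only on the first factor, so $(P(\partial)x^\gamma)\boxplus f=P(\partial)(x^\gamma\boxplus f)=\gamma!\,P(\partial)f$. This is (1). The remaining formulas follow by applying (1) once or twice: the operator of $p\boxplus q$ is $\gamma!\,P(\partial)Q(\partial)$. Constant-coefficient operators commute and multiply associatively. $\square$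

So convolving means multiplying operators, with $x^\gamma$ as the unit up to the factor $\gamma!$. For instance, with $\gamma=2$ in one variable, $x^2-s=(1-\frac s2\partial^2)x^2$. Multiplying two such operators and discarding $\partial^4$, which kills $x^2$, adds the parameters:
$$(x^2-s)\boxplus^2(x^2-t)=2\big(x^2-(s+t)\big). \tag{2}$$

## An inclusion for three polynomials, and when it holds

Suppose $p,q,r\in\mathbb R^\gamma[x_1,\dots,x_n]$ are real stable. Is it always true that
$$\mathrm{Ab}(p\boxplus q\boxplus r)+\mathrm{Ab}(r)\ \supseteq\ \mathrm{Ab}(p\boxplus r)+\mathrm{Ab}(q\boxplus r)\ ? \tag{3}$$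
The question comes from Jonathan Leake and Nick Ryder, "On the Further Structure of the Finite Free Convolutions", arXiv:1811.06382 (2018).

Let us try small cases by hand.

*The unit as $p$.* If $p=x^\gamma$, both sides of (3) are $\mathrm{Ab}(q\boxplus r)+\mathrm{Ab}(r)$, so there is equality.

*The unit as $r$.* If $r=x^\gamma$ with all $\gamma_i\ge1$, then $\mathrm{Ab}(r)$ is the closed orthant, which contains $0$. The left side contains $\mathrm{Ab}(p\boxplus q)$ and the right side is $\mathrm{Ab}(p)+\mathrm{Ab}(q)$, so here (3) follows from (vi).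

*One variable, degree 1.* For $p=x-a$, $q=x-b$, $r=x-c$ the operators are $1-a\partial$, $1-b\partial$, $1-c\partial$, and roots add. Both sides are $[a+b+2c,\infty)$.

*One variable, degree 2, centered.* Let $p=x^2-s_p$, $q=x^2-s_q$, $r=x^2-s_r$ with nonnegative parameters. By (2), statement (3) says $\sqrt{s_p+s_q+s_r}+\sqrt{s_r}\le\sqrt{s_p+s_r}+\sqrt{s_q+s_r}$. This is the elementary inequality
$$\sqrt{a+b+c}+\sqrt c\ \le\ \sqrt{a+c}+\sqrt{b+c}\qquad(a,b,c\ge0). \tag{4}$$
Indeed both squares contain $a+b+2c$, so after squaring we need $(a+b+c)c\le(a+c)(b+c)$, that is, $0\le ab$.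

A sensible first attempt at a proof is to use (vi). Since $p\boxplus q\boxplus r=(p\boxplus r)\boxplus q$, it gives
$$\mathrm{Ab}(p\boxplus q\boxplus r)+\mathrm{Ab}(r)\supseteq\mathrm{Ab}(p\boxplus r)+\big[\mathrm{Ab}(q)+\mathrm{Ab}(r)\big].$$
We would need $\mathrm{Ab}(q\boxplus r)$ in place of the bracket. But (vi) says that the bracket is *contained* in $\mathrm{Ab}(q\boxplus r)$, and that is the wrong direction. The loss is real: for $p=q=r=x^2-1$ and $\gamma=2$, the attempt bounds the left endpoint $\sqrt3+1$ by $\sqrt2+2$, while (3) asserts the bound $2\sqrt2<\sqrt2+2$.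

The answer to the question is no in general, and the exact range of validity can be described.

**Theorem 3.**

1. For $\gamma=(2,1)$, $p=2xy$, $q=2xy+x^2$, $r=x\big((x-2)y-1\big)$, the inclusion (3) fails. It still fails if the left side is replaced by its closed convex hull.
2. For $\gamma\in\mathbb Z_{\ge0}^n$, the inclusion (3) holds for **all** real stable $p,q,r\in\mathbb R^\gamma[x_1,\dots,x_n]$ **if and only if** $\gamma$ has at most one nonzero entry, or exactly two nonzero entries, both equal to $1$.

**How the proof divides.** If $\gamma$ is not on the list in part 2, then at least two entries are nonzero. Either at least three are nonzero, or exactly two are and one of them is at least $2$. Both situations are treated below, after part 1. For the positive direction, note that a variable with $\gamma_i=0$ occurs in no polynomial of $\mathbb R^\gamma$ and contributes only $\mu_i=0$ to the convolution; it adds a factor $\mathbb R$ to every $\mathrm{Ab}$ and can be dropped. For $\gamma=0$ all polynomials are constant and both sides are $\mathbb R^n$. What remains is to prove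 (3) for $\gamma=(1,1)$ and for $n=1$.

## A linear functional that separates the two sides for $\gamma=(2,1)$

By Lemma 2 the simplest nontrivial choice is to make $p$ and $q$ first-order operators, $p=D_ux^\gamma$ and $q=D_vx^\gamma$ with directional derivatives $D_u,D_v$. Then (3) compares $r$, $D_ur$, $D_vr$ and $D_uD_vr$. If $r$ has total degree $3$, then $D_uD_vr$ is affine and its $\mathrm{Ab}$ is a half-plane. The matching linear functional can then be minimized on all four sets: if (3) held, the sum of the two infima on the left would be at most the sum of those on the right. In the example the functional is $x+y$. The factor $x$ in $r$ does not change $\mathrm{Ab}(r)$, as $(x-2)y-1$ already forces $x\ge2$ there, but it does change the derivatives.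

**Proof of part 1.** Here $\gamma!=2$ and $x^\gamma=x^2y$.

**Step 1: the polynomials and their convolutions.** The purpose is to express everything by derivatives of $r$. We have $p=\partial_x(x^2y)=2xy$ and $q=(\partial_x+\partial_y)(x^2y)=2xy+x^2=x(2y+x)$, and $r=x^2y-2xy-x$ lies in $\mathbb R^{(2,1)}$. All three are products of stable factors; the factor $(x-2)y-1$ is stable by Lemma 1 and translation. Since $\partial_xr=2xy-2y-1$ and $\partial_yr=x^2-2x$, Lemma 2 gives
$$p\boxplus r\sim\partial_xr=2(x-1)y-1,\qquad q\boxplus r\sim(\partial_x+\partial_y)r=(x-1)^2+2(x-1)y-2,$$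
$$p\boxplus q\boxplus r\sim\partial_x(\partial_x+\partial_y)r=2(x-1)+2y=2(x+y-1).$$

**Step 2: on the left side, $x+y\ge5$.** First, $\mathrm{Ab}(p\boxplus q\boxplus r)=\{x+y\ge1\}$. Next, $\mathrm{Ab}(r)\subseteq\mathrm{Ab}((x-2)y-1)=(2,0)+S(1)$, so points of $\mathrm{Ab}(r)$ satisfy $x\ge2$, $y\ge0$, $(x-2)y\ge1$. By the AM–GM inequality $(x-2)+y\ge2$, so $x+y\ge4$. Every point of $\mathrm{Ab}(p\boxplus q\boxplus r)+\mathrm{Ab}(r)$ therefore satisfies $x+y\ge5$. This half-plane is closed and convex, so it contains the closed convex hull as well.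

**Step 3: a point of the right side with $x+y<5$.** For $\alpha,\beta>0$,
$$2\big(\tfrac1{\sqrt2}+\alpha\big)\big(\tfrac1{\sqrt2}+\beta\big)-1>0,\qquad(\sqrt2+\alpha)^2+2(\sqrt2+\alpha)\beta-2>0 .$$
The first says that $(1+\frac1{\sqrt2},\frac1{\sqrt2})\in\mathrm{Ab}(p\boxplus r)$, and the second that $(1+\sqrt2,0)\in\mathrm{Ab}(q\boxplus r)$. The coordinate sum of their sum is $(1+\sqrt2)+(1+\sqrt2)=2+2\sqrt2<5$. So this point is on the right side of (3) but is neither in the left side nor in its closed convex hull. $\square$

## Failure for every other degree vector off the list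

**Case I: $\gamma_i\ge2$ and $\gamma_j\ge1$ for some $i\ne j$.** The aim is to embed the previous example. Write $x=x_i$, $y=x_j$, and take
$$r=x\big((x-2)y-1\big),\quad p=\partial_ix^\gamma=\gamma_ix^{\gamma-e_i},\quad q=(\partial_i+\partial_j)x^\gamma=x^{\gamma-e_i-e_j}(\gamma_ix_j+\gamma_jx_i).$$
All lie in $\mathbb R^\gamma$ and are products of stable factors. By Lemma 2 the convolutions $p\boxplus r$, $q\boxplus r$, $p\boxplus q\boxplus r$ are positive multiples of $\partial_ir$, $(\partial_i+\partial_j)r$, $\partial_i(\partial_i+\partial_j)r$, the same polynomials in $x,y$ as before. So every set in (3) is a cylinder over its counterpart from part 1, and (3) fails.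

**Case II: at least three entries of $\gamma$ are at least $1$.** Let $x,y,z$ be three variables with $\gamma$-entry at least $1$, and put
$$r=xyz-xy-yz-zx=xyz\Big(1-\frac1x-\frac1y-\frac1z\Big),\quad p=(\partial_x+\partial_y)x^\gamma,\quad q=(\partial_x+\partial_z)x^\gamma,$$
where $x^\gamma$ denotes the full monomial in all variables.

**Step 1: stability and convolutions.** As in Case I, $p$ and $q$ are monomials times a linear form with positive coefficients, so they are stable. If $x,y,z$ are in the open upper half-plane, then $-\frac1x,-\frac1y,-\frac1z$ are too, so the bracket has positive imaginary part and $r\ne0$. From $\partial_xr=yz-y-z$ and $\partial_yr=xz-x-z$ we get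
$$p\boxplus r\sim(x+y)z-(x+y)-2z=(x+y-2)(z-1)-2,$$
and, exchanging $y$ and $z$,
$$q\boxplus r\sim(x+z-2)(y-1)-2 .$$
Applying $\partial_x+\partial_z$ to the first of these gives $p\boxplus q\boxplus r\sim(z-1)+(x+y-2)=x+y+z-3$.

**Step 2: on $\mathrm{Ab}(r)$ we have $x+y+z\ge9$.** Let $a\in\mathrm{Ab}(r)$ (coordinates in the $x,y,z$ directions; $r$ involves no other variable). On the connected set $a+\mathbb R^3_{++}$ the polynomial $r$ has no zeros, and it is positive far out along the direction $(1,1,1)$. So $r>0$ there. Fix $x>a_1$, $y>a_2$, divide $r>0$ by $z$, and let $z\to\infty$: this gives $xy-x-y\ge0$. Divide by $y$ and let $y\to\infty$: this gives $x\ge1$. By symmetry $x,y,z\ge1$ on $a+\mathbb R^3_{++}$. There $xyz>0$, so $r>0$ means $\frac1x+\frac1y+\frac1z<1$, and by Cauchy–Schwarz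
$$x+y+z>(x+y+z)\Big(\frac1x+\frac1y+\frac1z\Big)\ge9 .$$
Letting the increments tend to $0$ we obtain $a_1+a_2+a_3\ge9$.

**Step 3: comparison.** On $\mathrm{Ab}(p\boxplus q\boxplus r)$ we have $x+y+z\ge3$, so $x+y+z\ge12$ on the left side of (3). Since $(\sqrt2+\alpha)(\sqrt2+\beta)-2>0$ for $\alpha,\beta>0$,
$$\Big(1+\tfrac{\sqrt2}2,\,1+\tfrac{\sqrt2}2,\,1+\sqrt2\Big)\in\mathrm{Ab}(p\boxplus r),\qquad\Big(1+\tfrac{\sqrt2}2,\,1+\sqrt2,\,1+\tfrac{\sqrt2}2\Big)\in\mathrm{Ab}(q\boxplus r),$$
with any values in the remaining coordinates. Their sum has $x+y+z=6+4\sqrt2<12$, so (3) fails. This proves the "only if" half of part 2. $\square$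

## Hyperbolas and half-planes: $\gamma=(1,1)$

**Lemma 4.** For $\rho,\sigma\ge0$, $S(\rho)+S(\sigma)=S\big((\sqrt\rho+\sqrt\sigma)^2\big)$.

*Proof.* If $(X,Y)\in S(\rho)$ and $(U,V)\in S(\sigma)$, then
$$(X+U)(Y+V)=XY+UV+XV+UY\ge\rho+\sigma+2\sqrt{XY\,UV}\ge(\sqrt\rho+\sqrt\sigma)^2 .$$
Conversely let $(Z,W)\in S((\sqrt\rho+\sqrt\sigma)^2)$. If $\rho=\sigma=0$, write $(Z,W)=(Z,W)+(0,0)$. Otherwise put $\lambda=\sqrt\rho/(\sqrt\rho+\sqrt\sigma)$ and split $(Z,W)=\lambda(Z,W)+(1-\lambda)(Z,W)$. Here $\lambda^2ZW\ge\rho$ and $(1-\lambda)^2ZW\ge\sigma$. $\square$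

**Proposition 5.** For $\gamma=(1,1)$ the inclusion (3) holds for all real stable $p,q,r$.

*Proof.* **Step 1: the possible polynomials.** We classify a stable or zero $f=\alpha xy+\beta x+\eta y+\delta$.

- Type 2 ($\alpha\ne0$). Then $f=\alpha\big((x-a)(y-b)-\rho\big)$ with real $a,b,\rho$. Necessarily $\rho\ge0$: if $\rho<0$, then $x=a+i$, $y=b+i|\rho|$ is a zero, since $i\cdot i|\rho|=\rho$. By Lemma 1, $\mathrm{Ab}(f)=(a,b)+S(\rho)$.
- Type 1 ($\alpha=0$, $f$ nonconstant). Up to a sign, $\beta,\eta\ge0$, not both $0$. If instead $\beta>0>\eta$ (the other case is symmetric), then $x=-\delta/\beta+i|\eta|$, $y=i\beta$ is a zero in the open upper half-planes. With $\beta,\eta\ge0$, $\mathrm{Ab}(f)=\{\beta x+\eta y+\delta\ge0\}$: from a nonnegative value, positive increments make $f$ positive, and from a negative value, moving along $(1,1)$ meets a zero.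
- Type 0 (constants, including $0$). Then $\mathrm{Ab}(f)=\mathbb R^2$.

In every type $\mathrm{Ab}(f)\ne\emptyset$. By (iv), $p\boxplus q\boxplus r$ is of one of these types. If it is of type 0, the left side of (3) is $\mathbb R^2$ and we are done.

**Step 2: operators and translations.** This step prepares for centering. Since $x=\partial_y(xy)$, $y=\partial_x(xy)$ and $1=\partial_x\partial_y(xy)$, the operator of $f$ is $\alpha+\eta\,\partial_x+\beta\,\partial_y+\delta\,\partial_x\partial_y$. Operators multiply modulo $\partial_x^2,\partial_y^2$, which kill $xy$. By (ii), replacing $p(\cdot)$ by $p(\cdot+a)$ shifts each side of (3) by $-a$, the same for $q$, and for $r$ each side shifts by $-2a$. So we may translate $p,q,r$ freely.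

**Step 3: $p\boxplus q\boxplus r$ of type 2.** The constant term of the product of the operators is the product of the constant terms, so $p,q,r$ are all of type 2. Center each at $0$. The operators are proportional to $1-\rho_p\partial_x\partial_y$, $1-\rho_q\partial_x\partial_y$, $1-\rho_r\partial_x\partial_y$, and on multiplying, the parameters add. By Lemma 4 the left side of (3) is $S(A^2)$ and the right side is $S(B^2)$, where
$$A=\sqrt{\rho_p+\rho_q+\rho_r}+\sqrt{\rho_r},\qquad B=\sqrt{\rho_p+\rho_r}+\sqrt{\rho_q+\rho_r}.$$
By (4), $A\le B$, so $S(A^2)\supseteq S(B^2)$.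

**Step 4: $p\boxplus q\boxplus r$ of type 1.** The product of operators has zero constant term and nonzero linear part. So at least one factor has zero constant term. Two such factors would make the linear part vanish, so there is exactly one. Its own linear part must be nonzero, so it is of type 1, and the other two are of type 2. Center those two at $0$; their operators, proportional to $1-\rho\,\partial_x\partial_y$, fix affine polynomials up to a nonzero scalar. If $r$ is the type 1 factor, then $p\boxplus q\boxplus r$, $p\boxplus r$ and $q\boxplus r$ are all proportional to $r$, and both sides of (3) are $\mathrm{Ab}(r)+\mathrm{Ab}(r)$. If $p$ is the type 1 factor, (3) reads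
$$\mathrm{Ab}(p)+S(\rho_r)\supseteq\mathrm{Ab}(p)+S(\rho_q+\rho_r),$$
which holds because $S(\rho_r)\supseteq S(\rho_q+\rho_r)$. The case of $q$ is symmetric. $\square$

## Largest roots in one variable

Fix $d\ge1$ and write $\boxplus=\boxplus^d$. For a nonconstant real-rooted $f$ let $M(f)$ be its largest root, and let $M(f)=-\infty$ for constants, including $0$. Then $\mathrm{Ab}(f)=[M(f),\infty)$, read as $\mathbb R$ when $M(f)=-\infty$. Unless said otherwise, real-rooted polynomials are nonzero and, after scaling, have positive leading coefficient.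

For nonconstant convolutions, (3) says
$$M(p\boxplus q\boxplus r)-M(p\boxplus r)\ \le\ M(q\boxplus r)-M(r). \tag{5}$$
Regard the left side as a function of $p$. At $p=x^d$, the unit, it equals the right side. So the claim is that the unit is the worst $p$. The plan has two parts: compare $x^d$ with the powers $x^k$, whose convolutions are derivatives; and show that the powers are enough, because an extremal $p$ that is not a power of a linear factor can be improved by moving two of its distinct roots. The second part is Proposition 9, and it will be used twice.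

From Lemma 2, with $x^k=\frac{k!}{d!}\,\partial^{d-k}x^d$, we read off:

- (a) $x^k\boxplus f=k!\,f^{(d-k)}$.
- (b) If $\deg p+\deg q\ge d$, then $p\boxplus q$ has degree $\deg p+\deg q-d$ and positive leading coefficient; otherwise $p\boxplus q=0$. Indeed the operator of a polynomial of degree $k$ with positive leading coefficient begins with a positive multiple of $\partial^{d-k}$, plus higher order terms, and these lowest terms multiply.
- (c) By (vi), $M(p\boxplus q)\le M(p)+M(q)$ for nonconstant $p,q$.

We also use two standard facts about roots: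

- (R1) If $f$ has degree $k$ and $k$ distinct real roots, then every real polynomial of degree $k$ with coefficients close to those of $f$ has exactly one root, real and simple, in each of $k$ prescribed small disjoint intervals around the roots of $f$. (Each interval keeps a sign change, and there are only $k$ roots.)
- (R2) (Hurwitz.) If $f_i\to f\not\equiv0$ with bounded degrees, every root of $f$ is a limit of roots of $f_i$; and if no $f_i$ has a zero in the open upper half-plane, neither has $f$. So a nonzero limit of real-rooted polynomials is real-rooted.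

From here through Lemma 11, $g$ denotes a polynomial of degree exactly $d$ with $d$ **distinct** real roots and positive leading coefficient. By Rolle's theorem, $g^{(j)}$ has $d-j$ distinct real roots, strictly interlacing with those of $g^{(j-1)}$. If $p$ has degree $k$, then $p\boxplus g$ has degree $k$ by (b).

### Simple roots after convolution with $g$

The first lemma makes the roots of $p\boxplus g$ simple, so that they can be moved smoothly.

**Lemma 6.** If $p$ is real-rooted of degree $k$ with $1\le k\le d$, then $f=p\boxplus g$ has $k$ distinct real roots.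

*Proof.* By (a), $p\boxplus x^{d-k}=(d-k)!\,p^{(k)}$ is a nonzero constant. As $d-k<d$, (R1) shows that for small $|\varepsilon|$ the polynomial $g+\varepsilon x^{d-k}$ is still real-rooted. By (iv), $p\boxplus(g+\varepsilon x^{d-k})$ is real-rooted. After rescaling $\varepsilon$ this says that $h_\varepsilon=f+\varepsilon$ is real-rooted for all small $|\varepsilon|$. In particular $f$ is real-rooted.

Suppose $f(m)=f'(m)=0$. For $\varepsilon\ne0$, $h_\varepsilon(m)=\varepsilon$ and $h_\varepsilon'(m)=0$. A nonconstant real-rooted $h$ satisfies $(h'/h)'=-\sum_\lambda(x-\lambda)^{-2}<0$ wherever $h\ne0$, where $\lambda$ runs over the roots. At $m$ this reads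
$$\frac{h_\varepsilon''(m)h_\varepsilon(m)-h_\varepsilon'(m)^2}{h_\varepsilon(m)^2}=\frac{f''(m)}{\varepsilon}<0$$
for both signs of $\varepsilon$, a contradiction. $\square$

### Moving one root of $p$

**Lemma 7.** Let $1\le k\le d$ and let $p_1$ be monic real-rooted of degree $k-1$. Put $f_1=p_1\boxplus g$, $F_c=((x-c)p_1)\boxplus g$ and $e(c)=M(F_c)$. Then $e$ is continuous and strictly increasing on $\mathbb R$, $e(c)\to\infty$ as $c\to\infty$, and $e(c)\to M(f_1)$ as $c\to-\infty$. In particular $e(c)>M(f_1)$ for every $c$.

*Proof.* **Step 1: $e$ is differentiable.** By bilinearity $F_c=F_0-cf_1$. Here $F_c$ has degree $k$, a positive leading coefficient independent of $c$, and $k$ distinct real roots by Lemma 6. By the implicit function theorem and (R1), the roots form $k$ disjoint $C^1$ branches near any $c$, and $e$ is the top one. Differentiating $F_0(e(c))-cf_1(e(c))=0$ gives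
$$e'(c)=\frac{f_1(e(c))}{F_c'(e(c))},$$
with positive denominator, because $e(c)$ is the largest root, it is simple, and the leading coefficient is positive.

**Step 2: $e'$ never vanishes.** Suppose $f_1(m)=0$ with $m=e(c)$. If $k=1$, then $f_1=1\boxplus g=g^{(d)}$ is a positive constant; so $k\ge2$. Since $F_c(m)=f_1(m)=0$, the point $m$ is a root of every $F_{c'}$, and it is simple by Lemma 6. So $F_{c'}'(m)=F_c'(m)-(c'-c)f_1'(m)\ne0$ for all $c'$. But $f_1'(m)\ne0$, by Lemma 6 applied to $p_1$, so $c'=c+F_c'(m)/f_1'(m)$ violates this. Hence the continuous function $e'$ has constant sign.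

**Step 3: the limit at $+\infty$ and the sign.** By (b), $f_1$ has degree $k-1$ and positive leading coefficient. So the sum of the roots of $F_c=F_0-cf_1$ is a constant plus a positive multiple of $c$. The largest root is at least the average, so $e(c)\to\infty$ as $c\to\infty$. This forces $e'>0$.

**Step 4: the limit at $-\infty$.** Let $L=\lim_{c\to-\infty}e(c)\in[-\infty,\infty)$. For $c<0$, $F_c/|c|=f_1+F_0/|c|\to f_1$ locally uniformly. If $L>-\infty$, evaluating at $e(c)\to L$ gives $f_1(L)=0$; then $k\ge2$, since $f_1$ is a nonzero constant for $k=1$, and $L\le M(f_1)$. If $k\ge2$, then by (R2) the root $M(f_1)$ is a limit of roots of $F_c$, all of which are at most $e(c)$, so $L\ge M(f_1)$. For $k\ge2$ these give $L=M(f_1)$; for $k=1$ they give $L=-\infty=M(f_1)$. Strict monotonicity yields $e(c)>M(f_1)$. $\square$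

### Gaps between largest roots of successive derivatives

This lemma is the case of (5) in which $p=q=x^{d-1}$ and $r=g$.

**Lemma 8.** Let $m_i=M(g^{(i)})$. If $d\ge2$, then $m_0-m_1\le m_1-m_2$.

*Proof.* If $d=2$, then $m_2=-\infty$ and there is nothing to prove. Let $d\ge3$.

**Step 1: a relation at $m_1$.** Write $g=(x-m_0)h$, let $\lambda_2>\lambda_3>\dots>\lambda_d$ be the roots of $h$, and put $\delta=m_0-m_1$. By Rolle $\lambda_2<m_1<m_0$, so $\delta>0$. From $g'=h+(x-m_0)h'$ and $g'(m_1)=0$ we get $h(m_1)=\delta h'(m_1)$, that is, $\sum_i\frac1{m_1-\lambda_i}=\frac1\delta$. All terms are positive and there are at least two, so each is less than $\frac1\delta$, and $m_1-\lambda_i>\delta$ for all $i$.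

**Step 2: the sign of $g''$ at $y=m_1-\delta$.** By Step 1, $b_i=y-\lambda_i>0$, so $y>\lambda_2$ and $h(y)>0$. Put $c_i=\delta/b_i$ and $E=\sum c_i$. Then
$$\sum\frac{c_i}{1+c_i}=\sum\frac{\delta}{b_i+\delta}=\sum\frac{\delta}{m_1-\lambda_i}=1,$$
and Cauchy–Schwarz gives
$$E^2=\Big(\sum\sqrt{\tfrac{c_i}{1+c_i}}\sqrt{c_i(1+c_i)}\Big)^2\le\sum\frac{c_i}{1+c_i}\cdot\sum c_i(1+c_i)=E+\sum c_i^2 .$$
Now $\delta h'(y)/h(y)=\sum\delta/b_i=E$ and $\delta^2h''(y)/h(y)=\big(\sum\delta/b_i\big)^2-\sum(\delta/b_i)^2=E^2-\sum c_i^2\le E$. As $h(y)>0$, this means $\delta h''(y)\le h'(y)$. Since $g''=2h'+(x-m_0)h''$ and $y-m_0=-2\delta$,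
$$g''(y)=2h'(y)-2\delta h''(y)\ge0 .$$

**Step 3: $y\ge m_2$.** By Rolle, the second largest root of $g''$, if there is one, is less than the second largest root of $g'$, which is less than $\lambda_2<y$. So if $y<m_2$, then $y$ lies strictly between the two largest roots of $g''$ (or below the only one), where $g''<0$, because the roots are simple and the leading coefficient is positive. This contradicts Step 2. Hence $m_2\le y=m_1-\delta$, which is the claim. $\square$

### Powers of linear factors are extremal

**Proposition 9.** Let $q$ be nonconstant real-rooted with $\deg q\in\{d-1,d\}$, and let $C\in\mathbb R$. Suppose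
$$M(p\boxplus q\boxplus g)\le M(p\boxplus g)+C \tag{6}$$
holds for $p=x^k$, $1\le k\le d$. Then (6) holds for all real-rooted $p$ with $1\le\deg p\le d$.

Since $M$ is not linear in $p$, checking a basis is not enough by itself. The proof is an extremal argument.

*Proof.* Translating $p$ by $\rho$ adds $\rho$ to both sides of (6), by (ii), so (6) holds for $p=(x-\rho)^k$. We induct on $k=\deg p$. For $k=1$ every $p$ is a multiple of some $x-\rho$. Let $k\ge2$, write $N(p)=M(p\boxplus q\boxplus g)$, and suppose that (6) fails for some $p_0$ of degree $k$. Put $m=M(p_0\boxplus g)$, which is finite. Then $N(p_0)>m+C$.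

**Step 1: a compact set of competitors.** Let $K$ be the set of real-rooted $p$ with $\deg p\le k$ and coefficient vector of norm $1$, such that all coefficients of $(p\boxplus g)(x+m)$ are nonnegative; here no sign of the leading coefficient is assumed in advance. The last condition is equivalent to: $p$ has positive leading coefficient and $M(p\boxplus g)\le m$. Indeed $p\boxplus g$ is real-rooted of degree $\deg p$, with leading coefficient of the same sign as that of $p$. If this sign is positive and all roots $\lambda$ are at most $m$, then $(p\boxplus g)(x+m)$ is a positive constant times a product of factors $x+(m-\lambda)$ and has nonnegative coefficients. Conversely, a nonzero polynomial with nonnegative coefficients has positive leading coefficient and is positive for $x>0$.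

The set $K$ is bounded. It is closed, because the norm and coefficient conditions are closed and, by (R2), nonzero limits of real-rooted polynomials are real-rooted. So $K$ is compact, and after scaling $p_0\in K$. Let $N^*=\sup_KN$. For constant $p$ we have $N(p)=-\infty$. For nonconstant $p\in K$, (c) applied to $p\boxplus g$ and $q$ gives
$$N(p)\le M(p\boxplus g)+M(q)\le m+M(q). \tag{7}$$
So $m+C<N^*\le m+M(q)<\infty$.

**Step 2: the supremum is attained.** Take $p_i\in K$ with $N(p_i)\to N^*$, $N(p_i)>m+C$ and, by compactness, $p_i\to p^*\in K$. Each $p_i$ is nonconstant. Suppose $p^*$ is constant. Then the nonconstant polynomials $p_i\boxplus g$, with all roots at most $m$, tend to the nonzero constant $p^*\boxplus g$. The convergence is uniform on each interval $[-R,m]$, so for large $i$ there are no roots there. Thus $M(p_i\boxplus g)\to-\infty$, and by (7) $N(p_i)\to-\infty$, a contradiction. So $p^*$ is nonconstant. As $\deg p^*+\deg q\ge d$, (b) shows that $p^*\boxplus q\boxplus g\ne0$. Passing to the limit in $(p_i\boxplus q\boxplus g)(N(p_i))=0$, this polynomial vanishes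 at $N^*$. Hence $N(p^*)\ge N^*$, so $N(p^*)=N^*$.

**Step 3: the shape of $p^*$.** We show that $p^*$ has two distinct roots. First, $M(p^*\boxplus g)=m$: if it were smaller, translating $p^*$ slightly to the right and rescaling would stay in $K$ and increase $N$. Next, $\deg p^*=k$: if the degree were between $1$ and $k-1$, induction would give $N(p^*)\le m+C<N^*$. Rescale $p^*$ to be monic; this changes neither $N$ nor $M(p^*\boxplus g)$. It is not $(x-\rho)^k$, since (6) holds for those and would again give $N(p^*)\le m+C$. So $p^*=(x-\rho_1)(x-\rho_2)t$ with $\rho_1<\rho_2$ and $t$ monic real-rooted of degree $k-2\ge0$.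

**Step 4: a polynomial $s$ of lower degree with the same largest root $m$.** Lemma 7 with $p_1=(x-\rho_2)t$ and $c=\rho_1$ gives $M\big(((x-\rho_2)t)\boxplus g\big)<M(p^*\boxplus g)=m$. Lemma 7 with $p_1=t$ says that $c\mapsto M\big(((x-c)t)\boxplus g\big)$ is continuous and strictly increasing to $\infty$; at $c=\rho_2$ it is below $m$. So there is $\nu>\rho_2$ such that $s=(x-\nu)t$ satisfies $M(s\boxplus g)=m$.

**Step 5: pinching.** We perturb $p^*$ inside $K$. For small $\kappa>0$ let
$$p_\kappa=p^*-\kappa s=\big[(x-\rho_1)(x-\rho_2)-\kappa(x-\nu)\big]t .$$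
It is monic of degree $k$, and real-rooted because $\rho_1\ne\rho_2$: by (R1) the bracket keeps two real roots. Moreover $(p_\kappa\boxplus g)(m)=0-\kappa\cdot0=0$. By Lemma 6, $p^*\boxplus g$ has simple roots with largest root $m$. By (R1), for small $\kappa$ the polynomial $p_\kappa\boxplus g$ has exactly one root near $m$, which is $m$ itself, and its other roots are smaller. So $M(p_\kappa\boxplus g)=m$, and after scaling $p_\kappa\in K$.

**Step 6: the contradiction.** We show $N(p_\kappa)>N^*$. Since $1\le\deg s=k-1$, induction gives $M(s\boxplus q\boxplus g)\le m+C<N^*$. By (b), as $\deg s+\deg q\ge d$, $s\boxplus q\boxplus g$ is nonzero with positive leading coefficient, so it is positive at $N^*$. Hence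
$$(p_\kappa\boxplus q\boxplus g)(N^*)=0-\kappa\,(s\boxplus q\boxplus g)(N^*)<0 .$$
But $p_\kappa\boxplus q\boxplus g$ has positive leading coefficient and degree $k+\deg q-d\ge k-1\ge1$. So it has a root greater than $N^*$, and $N(p_\kappa)>N^*$, contrary to the definition of $N^*$. $\square$

### Differentiating $g$ once

The first use of Proposition 9 takes $q=x^{d-1}$, for which convolution is differentiation.

**Lemma 10.** If $d\ge2$ and $p$ is real-rooted with $1\le\deg p\le d$, then
$$M(p\boxplus g')\le M(p\boxplus g)+m_1-m_0,\qquad m_i=M(g^{(i)}).$$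

*Proof.* Apply Proposition 9 with $q=x^{d-1}$, nonconstant as $d\ge2$, and $C=m_1-m_0$. By (a), $q\boxplus g=(d-1)!\,g'$, so (6) is the claim. It has to be checked for $p=x^k$. With $j=d-k\in\{0,\dots,d-1\}$, (a) turns it into $m_{j+1}\le m_j+m_1-m_0$, that is,
$$m_0-m_1\le m_j-m_{j+1}.$$
For $0\le j\le d-2$ the polynomial $g^{(j)}$ has degree $d-j\ge2$ and distinct real roots, so Lemma 8 gives $m_j-m_{j+1}\le m_{j+1}-m_{j+2}$. Hence the differences $m_j-m_{j+1}$, $0\le j\le d-1$, are nondecreasing in $j$ (the last is $+\infty$, as $m_d=-\infty$), and the inequality follows. $\square$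

### General $q$ of full degree

The second use of Proposition 9 gives (5) for $r=g$ and $\deg q=d$. The derivatives that arise there are controlled by Lemma 10 in lower degrees.

**Lemma 11.** If $q$ is real-rooted with $\deg q=d$, then for all real-rooted $p$ with $1\le\deg p\le d$,
$$M(p\boxplus q\boxplus g)+M(g)\le M(p\boxplus g)+M(q\boxplus g).$$

*Proof.* **Step 1: reduction to powers.** For $0\le j\le d-1$ let $m_j=M(g^{(j)})$ and $n_j=M(q\boxplus g^{(j)})$. These are finite, since $q\boxplus g^{(j)}$ has degree $d-j\ge1$. Put $C=n_0-m_0$. The claim is (6) with this $C$. For $p=x^{d-j}$, (a) turns (6) into $n_j\le m_j+n_0-m_0$. So by Proposition 9 it suffices that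
$$n_{j+1}-m_{j+1}\le n_j-m_j\qquad(0\le j\le d-2).$$
(For $d=1$ only $j=0$ occurs, and it is an equality.)

**Step 2: lowering the degree of the convolution.** Let $e=d-j\ge2$. In $q\boxplus^dg^{(j)}=\sum_{l=0}^dq^{(l)}(x)\,(g^{(j)})^{(d-l)}(0)$ the terms with $d-l>e$ vanish, because $\deg g^{(j)}=e$. Put $l=j+i$:
$$q\boxplus^dg^{(j)}=\sum_{i=0}^{e}(q^{(j)})^{(i)}(x)\,(g^{(j)})^{(e-i)}(0)=q^{(j)}\boxplus^eg^{(j)} .$$
Differentiating, by (iii) and commutativity, $q\boxplus^dg^{(j+1)}=q^{(j)}\boxplus^eg^{(j+1)}$.

**Step 3: Lemma 10 in degree $e$.** The polynomial $g^{(j)}$ has degree $e\ge2$ and $e$ distinct real roots, and $q^{(j)}$ is real-rooted of degree $e$. Lemma 10 in degree $e$, with $g^{(j)}$ in the role of $g$ and $q^{(j)}$ in the role of $p$, says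
$$M\big(q^{(j)}\boxplus^eg^{(j+1)}\big)\le M\big(q^{(j)}\boxplus^eg^{(j)}\big)+m_{j+1}-m_j,$$
that is, $n_{j+1}\le n_j+m_{j+1}-m_j$. $\square$

### Removing the degree and simplicity assumptions

**Proposition 12.** For $n=1$ and every $d\ge1$, the inclusion (3) holds for all real stable $p,q,r\in\mathbb R^d[x]$.

*Proof.* **Step 1: degenerate cases.** If $p\boxplus q\boxplus r$ is constant, possibly $0$, then the left side of (3) is $\mathbb R$. Otherwise $p,q,r$ are nonzero, and we may take positive leading coefficients. By (a), convolving a constant $c$ with $f$ gives the constant $cf^{(d)}$. Since $p\boxplus q\boxplus r=(p\boxplus r)\boxplus q=(q\boxplus r)\boxplus p$ is nonconstant, all of $p,q,r,p\boxplus r,q\boxplus r$ are nonconstant. It remains to prove (5), in the form of (8) below.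

**Step 2: approximation.** We want to apply Lemma 11. If $r$ has leading coefficient $A$ and roots $\lambda_1\le\dots\le\lambda_b$ with multiplicity, put
$$r_i=A\prod_{j=1}^b\Big(x-\lambda_j-\frac ji\Big)\prod_{l=1}^{d-b}\Big(1+\frac x{i+l}\Big),\qquad q_i=q\prod_{l=1}^{d-\deg q}\Big(1+\frac x{i+l}\Big).$$
For large $i$, $r_i$ has degree $d$ and distinct real roots: the numbers $\lambda_j+j/i$ are strictly increasing in $j$ and stay bounded, and the new roots $-(i+l)$ are distinct and tend to $-\infty$. Also $q_i$ is real-rooted of degree $d$. Clearly $r_i\to r$ and $q_i\to q$, and all their roots are bounded above uniformly in $i$. Lemma 11 with $g=r_i$ gives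
$$M(p\boxplus q_i\boxplus r_i)+M(r_i)\le M(p\boxplus r_i)+M(q_i\boxplus r_i).$$

**Step 3: convergence of largest roots.** Suppose real-rooted $f_i\to f$ have degrees at most $d$ and roots uniformly bounded above, and $f$ is nonconstant real-rooted. Then $M(f_i)\to M(f)$. Indeed, by (R2) the root $M(f)$ is a limit of roots of $f_i$, so $\liminf M(f_i)\ge M(f)$. The sequence $M(f_i)$ is thus bounded for large $i$, and each of its limit points is a root of $f$, so it is at most $M(f)$.

This applies to all four terms. By bilinearity the polynomials converge to $p\boxplus q\boxplus r$, $r$, $p\boxplus r$, $q\boxplus r$, which are nonconstant by Step 1 and real-rooted by (iv). The roots are bounded above by (c): $M(p\boxplus r_i)\le M(p)+M(r_i)$, $M(q_i\boxplus r_i)\le M(q_i)+M(r_i)$, and $M(p\boxplus q_i\boxplus r_i)\le M(p\boxplus r_i)+M(q_i)$, the last because $p\boxplus r_i$ has degree $\deg p\ge1$. In the limit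
$$M(p\boxplus q\boxplus r)+M(r)\le M(p\boxplus r)+M(q\boxplus r). \tag{8}$$
As $\mathrm{Ab}(f)=[M(f),\infty)$, this is (3). $\square$

Propositions 5 and 12, with the reduction stated after Theorem 3, give the "if" half of part 2, and the proof of Theorem 3 is complete. $\blacksquare$
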